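# Colorings, double branched covers, and symmetrically related knots

Knots are in $S^3$, and $-J$ denotes the mirror image of $J$. For $n\ge 1$ we write $\mathbb Z_n=\mathbb Z/n\mathbb Z$, and $T(2,q)$ with $q$ odd is the usual torus knot. We write $nJ$ for a connected sum of $n$ copies of $J$, as in $3\,T(2,3)$.

## 1. Mirror doubles $J\#-J$ and the coloring group

Draw a diagram $D$ of a knot $J$ in the half-plane to the right of a vertical line $\ell$, the axis. Reflect it across $\ell$ to get $D^*$, a diagram of $-J$. Pick a short vertical arc $a_0$ of $D$ close to $\ell$, with mirror arc $a_0^*$. Cut both, join the two upper ends by a horizontal arc across $\ell$, and join the two lower ends likewise. The result is a symmetric diagram of $J\#-J$, which we call the mirror double of $J$.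

Suppose two knots $J$ and $J'$ have the same mirror double. How different can $J$ and $J'$ be? This is the easy case of the problem of these notes. We answer it with colorings, in a way that can be adapted later.

**Definition (colorings).** Let $D$ be a link diagram and $M$ an abelian group. An $M$-coloring of $D$ assigns to each arc an element of $M$ so that at every crossing
$$2x=y+z,$$
where $x$ is the label of the over-arc and $y,z$ are the labels of the two under-arcs. Constant assignments are colorings. The colorings form a group $\mathrm{Col}_M(D)$. For a prime $p$, $\mathrm{col}_p(J)$ is the number of $\mathbb Z_p$-colorings of a diagram of the knot $J$, which is a knot invariant.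

Let $C(D)$ be the abelian group generated by the arcs, with one relation $2x=y+z$ for each crossing. Then $\mathrm{Col}_M(D)=\mathrm{Hom}(C(D),M)$. Sending every arc to $1$ respects the relations and gives a surjection $C(D)\to\mathbb Z$, which is split by $1\mapsto a$ for any chosen arc $a$. Hence
$$C(D)\cong\mathbb Z\oplus A,\qquad A\cong C(D)/(a),$$
$$\mathrm{Hom}(A,M)\cong\{\text{colorings with } a\mapsto 0\}\cong\mathrm{Col}_M(D)/\{\text{constants}\}.$$

We use the following textbook facts about a knot $J$ (for instance Lickorish, *An Introduction to Knot Theory*, Ch. 9; Burde–Zieschang, *Knots*).

- $A\cong H_1(\Sigma_2(J);\mathbb Z)$, where $\Sigma_2(J)$ is the double branched cover. So $A=A(J)$ is a knot invariant.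
- $|A(J)|=\det(J)$, the knot determinant, and this number is odd.
- $A(J_1\#J_2)\cong A(J_1)\oplus A(J_2)$ and $A(-J)\cong A(J)$.
- $A(T(2,q))\cong\mathbb Z_q$ for odd $q$.

The last fact can be checked by hand, and the calculation will be needed again.

**Example (the ring diagram of $\pm T(2,q)$).** Arrange $q$ crossings $X_i$, $i\in\mathbb Z/q$, around a ring. In the gap between $X_i$ and $X_{i+1}$ there is an outer edge $o_i$ and an inner edge $n_i$. At $X_i$ the strand $o_{i-1}\to n_i$ passes over and the strand $n_{i-1}\to o_i$ passes under. Write the labels with the same letters and put $t=n_{i-1}-o_{i-1}$. The over-strand keeps its label, so $n_i=o_{i-1}=n_{i-1}-t$. The relation gives $o_i=2o_{i-1}-n_{i-1}=o_{i-1}-t$. Thus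
$$(o_i,n_i)=(o_{i-1}-t,\;n_{i-1}-t), \tag{1}$$
and $t$ is the same in the next gap. After all $q$ crossings both labels have dropped by $qt$, so the only condition is $qt=0$. Hence $C(D)$ is generated by $o_0$ and $t$ with the single relation $qt=0$, and $A\cong\mathbb Z_q$. For the trefoil, $q=3$, there are $3\cdot 3=9$ colorings over $\mathbb Z_3$.

For a finite abelian group $G$ and a prime $p$ let $r_p(G)=\dim_{\mathbb Z_p}G/pG$. This is the minimal number of generators of the $p$-part of $G$, which is the number of summands when the $p$-part is written as a sum of nontrivial cyclic groups. Since $|\mathrm{Hom}(A,\mathbb Z_p)|=p^{r_p(A)}$,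
$$\mathrm{col}_p(J)=|\mathrm{Hom}(\mathbb Z\oplus A(J),\mathbb Z_p)|=p^{\,1+r_p(A(J))}. \tag{2}$$
So the determinant is the order of $A(J)$, and the numbers $\mathrm{col}_p(J)$ are its $p$-ranks. The groups $\mathbb Z_{27}\oplus\mathbb Z_3$ and $\mathbb Z_9\oplus\mathbb Z_9$ have the same order and the same ranks but are not isomorphic.

**The coefficient group.** From now on $M$ is the group of odd-order elements of $\mathbb Q/\mathbb Z$, unless another $M$ is specified. It is infinite and divisible, and multiplication by $2$ is an automorphism of it. Put $\hat G=\mathrm{Hom}(G,M)$. On finite abelian groups of odd order this is the usual duality: it is exact, $\hat G\cong G$, and the natural map $G\to\hat{\hat G}$ is an isomorphism.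

The next lemma says that cutting a knot diagram at one point does not create new colorings.

**Lemma 1 (cut diagrams).** Cut a knot diagram $D$ at a point of an arc $a$ that is not a crossing, so that $a$ is split into two end pieces. For any $M$-labelling of the arcs of the cut diagram that satisfies all crossing relations, the two end pieces have equal labels $a'=a''$.

*Proof.* View $D$ on $S^2$ and remove a small open disk $E$ around the cut point. The cut diagram now lies in the closed disk $\Delta=S^2\setminus E$, with its two ends on $\partial E$. Along a generic path in $\Delta$ (transverse to the strands, avoiding crossings) transport an element $r\in M$ by the rule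
$$r\mapsto 2x-r$$
each time the path crosses a strand labelled $x$.

We claim that transport depends only on the homotopy class of the path rel endpoints. During a generic homotopy two kinds of events occur. First, the path acquires or loses two consecutive crossings of one strand. This changes nothing, because $2x-(2x-r)=r$. Second, the path is pushed over a crossing of the diagram, with over-label $x$ and under-labels $y,z$. To go from one quadrant to the opposite one, we cross the over-strand and then the under-strand at $y$, which gives $2y-(2x-r)=2y-2x+r$. Alternatively, we cross the under-strand at $z$ and then the over-strand, which gives $2x-(2z-r)=2x-2z+r$. These agree because $2y+2z=4x$. Hence transport around a small loop encircling the crossing is the identity. Since each transport is a bijection, this covers every way of pushing a path over the crossing.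

The two ends divide $\partial E$ into two arcs. Choose a point on each. The two ways along $\partial E$ from the first point to the second cross the end labelled $a'$ and the end labelled $a''$ respectively. Pushed slightly into $\Delta$, they are homotopic rel endpoints, since $\Delta$ is simply connected. So $2a'-r=2a''-r$, and $a'=a''$ because $2$ is invertible on $M$. $\square$

**Proposition 2 (mirror doubles).** Let $K=J\#-J$ be the mirror double of $J$. Then $A(K)\cong A(J)\oplus A(J)$. Consequently, if $J$ and $J'$ have the same mirror double, then $A(J)\cong A(J')$.

*Proof.* The first statement follows from additivity. We prove it again by colorings. A coloring $c$ of the symmetric diagram gives two labellings of $D$ cut at $a_0$, namely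
$$f(s)=c(s),\qquad g(s)=c(s^*).$$
Both satisfy the crossing relations of $D$, because the relation $2x=y+z$ does not change under reflection. The horizontal arcs say exactly that $f=g$ at the upper end and at the lower end of the cut. By Lemma 1, $f$ has the same label at its two ends, and so does $g$. Hence both are colorings of $D$, and
$$\mathrm{Col}_M(K)\cong\{(f,g)\in\mathrm{Col}_M(D)^2: f(a_0)=g(a_0)\}.$$
Dividing by the constants amounts to requiring $f(a_0)=g(a_0)=0$. So $\widehat{A(K)}\cong\widehat{A(J)}\oplus\widehat{A(J)}$, and we dualize.

For the second statement, $A(J)\oplus A(J)\cong A(J')\oplus A(J')$. The number of summands $\mathbb Z_{p^i}$ in a decomposition into cyclic groups of prime power order is determined by the group. On the left this number is twice that for $A(J)$, and on the right it is twice that for $A(J')$. So $A(J)\cong A(J')$. $\square$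

For example, $T(2,27)\#T(2,3)$ and $2\,T(2,9)$ both have determinant $81$, $\mathrm{col}_3=27$, and $\mathrm{col}_p=p$ for all primes $p\neq3$. Yet they do not have the same mirror double. Mirror doubles see the whole group $A(J)$, while determinants and $\mathrm{col}_p$ see only its order and ranks. What changes if we also allow crossings on the axis?

## 2. Twists on the axis

**Definition (symmetric union, Lamm).** Let $D$, $D^*$, $\ell$ be as above. Choose finitely many disjoint disks $B_0,B_1,\dots,B_k$ centered on $\ell$ such that each $B_i$ meets $D\cup D^*$ in exactly two strands: a short arc $a_i$ of $D$ parallel to $\ell$, and its mirror image $a_i^*\subset D^*$. These strands need not meet $\ell$, and each $B_i$ forms a trivial tangle of two parallel vertical strands. Replace the tangle in $B_0$ by the $\infty$-tangle, two horizontal arcs crossing $\ell$ and joining $D$ to $D^*$. For $i=1,\dots,k$ replace the tangle in $B_i$ by a twist tangle, in which the two strands twist around each other through $n_i\in\mathbb Z$ half-twists with all $|n_i|$ crossings on $\ell$. Alternatively, $B_i$ may also receive an $\infty$-tangle, provided the result is a knot. A knot $K$ represented by such a diagram is a symmetric union,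 and $J$ is a partial knot of this presentation of $K$.

With $k=0$ we get the mirror double. Every symmetric union is a ribbon knot: it bounds an immersed disk in $S^3$ with only ribbon singularities.

**Definition (symmetrically related).** Knots $J$ and $J'$ are symmetrically related, written $J\sim J'$, if there is a ribbon knot $K$ with two symmetric union presentations, one with partial knot $J$ and the other with partial knot $J'$.

Every $J$ satisfies $J\sim J$: use its mirror double twice.

Two results are given. First (Lamm), $J\sim J'$ implies $\det(J)=\det(J')$. Second, if $J$ is the partial knot of a symmetric union presentation of $K$, then for every odd prime $p$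
$$\mathrm{col}_p(J)\le\mathrm{col}_p(K)\le\frac{\mathrm{col}_p(J)^2}{p}. \tag{3}$$
The paper of Ben Clingenpeel and coauthors, "Colorings of symmetric unions and partial knots", arXiv:2504.08589 (2025), asks the following. Do there exist knots $J$ and $J'$ with $\det(J)=\det(J')$ and $\mathrm{col}_p(J)=\mathrm{col}_p(J')$ for all $p$ that are not symmetrically related? In terms of (2), we want $A(J)$ and $A(J')$ of equal order and equal ranks, but no common symmetric union.

We first dispose of the extra $\infty$-tangles that the definition allows.

**Lemma 3.** In a symmetric union presentation of a knot, $B_0$ is the only disk receiving an $\infty$-tangle.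

*Proof.* Suppose $m$ disks receive $\infty$-tangles. The corresponding arcs cut the closed curve $D$ into $m$ pieces. Give the pieces $m$ different names, and give each mirror piece the name of its original. In a twist disk $B_i$ both strands carry the same name, because $a_i$ and $a_i^*$ lie in mirror pieces. So the name persists through the twists. In an $\infty$-disk each horizontal arc joins an end of a piece to its mirror image, which has the same name. So names are constant on components of the result, and there are at least $m$ components. Hence $m=1$. $\square$

**Twist tangles.** We compute the effect of twists on colorings, over any abelian group. Let $(x,y)$ be the labels at the top left and top right, and put $d=y-x$. Consider one crossing. If the strand from the top left passes over, the bottom labels are $(2x-y,x)=(x-d,y-d)$. If the strand from the top right passes over, they are $(y,2y-x)=(x+d,y+d)$. In both cases the difference $d$ is preserved. So $n$ half-twists give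
$$(x,y)\mapsto(x-n'd,\;y-n'd),\qquad n'=\pm n, \tag{4}$$
and the labels inside the tangle are determined by $x,y$.

This shows where the proof of Proposition 2 stops working. We can still define $f(s)=c(s)$ and $g(s)=c(s^*)$. But at $a_i$ with $i\ge1$ the labelling $f$ jumps by $-n_i'(f-g)(a_i)$ from top to bottom. So $f$ and $g$ need no longer be colorings of $D$. The difference $f-g$, however, has no jump, because $d$ is preserved. We therefore describe colorings by $f$ and the difference, instead of by $f$ and $g$.

**Lemma 4 (pairs).** Let a link diagram be obtained from $D\cup D^*$ by an $\infty$-tangle in $B_0$ and twist tangles in $B_1,\dots,B_k$, and let $M$ be any abelian group. The $M$-colorings $c$ of this diagram correspond bijectively and linearly to the pairs $(f,\delta)$ such that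

- $\delta$ is an $M$-coloring of $D$ with $\delta(a_0)=0$;
- $f$ is an $M$-labelling of $D$ cut at $a_0,a_1,\dots,a_k$ that satisfies all crossing relations, with
$$f(\text{below } a_i)-f(\text{above } a_i)=-n_i'\,\delta(a_i)\quad (i\ge1), \tag{5}$$
and with no condition at $a_0$.

*Proof.* Given $c$, put $f(s)=c(s)$, $g(s)=c(s^*)$ and $\delta=f-g$ on the part of $D$ outside the disks. Both $f$ and $g$ satisfy the crossing relations of $D$, hence so does $\delta$. At $B_i$ with $i\ge1$ the left label is $g$ and the right label is $f$, so the number $d$ in (4) is $\delta$. By (4) the values of $\delta$ above and below $a_i$ agree, and $f$ has the jump (5). At $B_0$ the horizontal arcs give $f=g$ above and below, so $\delta=0$ on both sides of $a_0$. Hence $\delta$ extends over all the $a_i$ to a coloring of $D$ with $\delta(a_0)=0$.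

Conversely, given $(f,\delta)$, put $g=f-\delta$ and label $D$ by $f$ and $D^*$ by $g$. The crossing relations of $D$ and $D^*$ hold. At $a_0$ we have $f=g$ above and below, so the horizontal arcs can be labelled. At $a_i$ with $i\ge1$ both $f$ and $g$ jump by $-n_i'\delta(a_i)$, which is (4), so the labels extend uniquely into the twist tangle. The two constructions are inverse to each other and linear. $\square$

## 3. One crossing on the axis turns $\mathbb Z_q^2$ into $\mathbb Z_{q^2}$

Could $A(K)\cong A(J)\oplus A(J)$ hold for every symmetric union? The simplest twisted example shows that it does not.

**Lemma 5.** For odd $q\ge3$ there is a symmetric union $R_q$ with partial knot $\pm T(2,q)$ and $A(R_q)\cong\mathbb Z_{q^2}$.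

*Proof.* **Construction.** Let $D$ be the ring diagram of Section 1. All outer edges lie on the unbounded region. So we may place $D$ to the right of $\ell$ and push a finger of $o_0$ and a finger of $o_1$ through the unbounded region toward $\ell$. By this planar isotopy there are vertical arcs $a_0\subset o_0$ and $a_1\subset o_1$ next to $\ell$, with disjoint disks $B_0$ and $B_1$. Put the $\infty$-tangle in $B_0$ and a single crossing in $B_1$. Let $K$ be the resulting link.

**Colorings over any abelian group $M$.** We use Lemma 4. By (1), a coloring $\delta$ of $D$ with $\delta(o_0)=0$ has the form $\delta(o_i)=-is$, $\delta(n_i)=(1-i)s$ for some $s$ with $qs=0$. In particular $\delta(a_1)=-s$. Now let $f=c$ on the part of $o_0$ adjacent to $X_1$, and $f(n_0)=c+t$. After $X_1$ we have $o_1=c-t$ and $n_1=c$. By (5) the jump at $a_1$ changes the label of $o_1$ to $c-t+\varepsilon s$, where $\varepsilon=\pm1$ is fixed by the crossing and the direction of travel. So the difference inner minus outer becomes $t-\varepsilon s$. By (1), after the remaining $q-1$ crossings $X_2,\dots,X_q=X_0$ the inner label is $c-(q-1)(t-\varepsilon s)$. We are back at $n_0$, which is not cut, so this must equal $c+t$: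
$$qt=(q-1)\varepsilon s=-\varepsilon s,$$
the last step because $qs=0$. The outer label on the other part of $o_0$ is then determined, and there is no condition at $a_0$. So $s=-\varepsilon qt$, and $qs=0$ becomes $q^2t=0$. Conversely, any $c$ and any $t$ with $q^2t=0$ give a coloring. Hence, naturally in $M$,
$$\mathrm{Col}_M(K)\cong M\oplus\{t\in M:q^2t=0\}, \tag{6}$$
where the first summand is the constants.

**$K$ is a knot.** Over $\mathbb Z_2$ the crossing relation says $y=z$. So the $\mathbb Z_2$-colorings are exactly the labellings constant on components, and there are $2^{\#\text{components}}$ of them. Since $q$ is odd, (6) with $M=\mathbb Z_2$ gives $2$ colorings, so $K$ has one component.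

**The group.** Now $A(K)$ is finite, and (6) with $M=\mathbb Q/\mathbb Z$ gives $\mathrm{Hom}(A(K),\mathbb Q/\mathbb Z)\cong\mathbb Z_{q^2}$. So $A(K)\cong\mathbb Z_{q^2}$. Put $R_q=K$. $\square$

Here is the coloring with $q=3$, $M=\mathbb Z_9$, $c=0$, $t=1$, $\varepsilon=1$, so $s=-3=6$. On $D$ the labels $f$ are as follows. We have $o_0=0$ near $X_1$ and $n_0=1$. After $X_1$, $o_1=8$ and $n_1=0$; after the jump by $6$, $o_1=5$. The difference is now $0-5=4$, so after $X_2$, $o_2=1$ and $n_2=5$. After $X_3=X_0$, $n_0=1$ as required, and the other part of $o_0$ has label $6$. The two parts of $o_0$ carry $0$ and $6$. This does not contradict Lemma 1, because $f$ has a jump at $a_1$.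

The same example shows a second obstacle. The assignment $(f,\delta)\mapsto\delta$ sends colorings of $K$ to colorings of $D$ vanishing on $a_0$. Over $\mathbb Z_3$ and with $q=3$ we have $s=-3\varepsilon t=0$, so this map is zero, although there are three such colorings $\delta$. Over $\mathbb Z_p$ not every $\delta$ comes from a coloring of $K$. Counting over $\mathbb Z_p$ can therefore give only an upper bound for $\mathrm{col}_p(K)$, as in (3). In the divisible group $M$ the equation $s=-\varepsilon qt$ can always be solved for $t$. This suggests using all cyclic groups at once, that is, the divisible coefficient group $M$.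

## 4. The extension $0\to A(J)\to A(K)\to A(J)\to0$

**Theorem 6.** Let $K$ be a symmetric union with partial knot $J$. There is a short exact sequence
$$0\to A(J)\to A(K)\to A(J)\to0.$$

*Proof.* By Lemma 3, Lemma 4 applies to the diagram of $K$. Take $M$ to be the odd torsion of $\mathbb Q/\mathbb Z$.

**Step 1: the map.** The purpose of this step is to extract one copy of $\widehat{A(J)}$ from $\mathrm{Col}_M(K)$. By Lemma 4, sending a coloring to its $\delta$ defines a homomorphism
$$\Phi:\mathrm{Col}_M(K)\to\{\delta\in\mathrm{Col}_M(D):\delta(a_0)=0\}=\mathrm{Hom}(A(J),M).$$

**Step 2: the kernel.** We show that the kernel is $\mathrm{Col}_M(D)$. If $\delta=0$, then all jumps in (5) vanish. So $f$ is a labelling of $D$ cut only at $a_0$ that satisfies all crossing relations. By Lemma 1 its two ends have equal labels, so $f\in\mathrm{Col}_M(D)$. Conversely, for every $f\in\mathrm{Col}_M(D)$ the pair $(f,0)$ satisfies the conditions of Lemma 4. Hence $\ker\Phi\cong\mathrm{Col}_M(D)$. The constant colorings of $K$ lie in this kernel and correspond to the constant colorings of $D$.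

**Step 3: surjectivity as a linear system.** Given $\delta$, we must find an $f$. Let $D$ have $m$ crossings. Traverse $D$ cut at $a_0$ from one end to the other. We pass under $m$ times, so we meet $m+1$ arcs $\alpha_0,\dots,\alpha_m$. The points $a_1,\dots,a_k$ may subdivide these arcs further. Let $f_j$ be the label on the first part of $\alpha_j$. The labels on the other parts of $\alpha_j$ are $f_j$ plus sums of prescribed jumps $\pm n_i'\delta(a_i)$. Each crossing then gives an equation of the form $2f_u-f_v-f_w=$ (a known element of $M$). Adding a constant to $f$ does not affect these equations, so we may look for a solution with $f_0=0$. We obtain a system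
$$Qf=v$$
of $m$ equations in $m$ unknowns $f_1,\dots,f_m$. Here $Q$ is an integer matrix that depends neither on $\delta$ nor on the jumps, and $v\in M^m$ comes from the jumps.

**Step 4: $\det Q\neq0$.** Consider the homogeneous system $Qf=0$ in $M^m$. Its solutions are the labellings without jumps of $D$ cut at $a_0$, with label $0$ on one end arc. By Lemma 1 they also have label $0$ on the other end arc, so they are the colorings of $D$ vanishing on $a_0$. They form the group $\mathrm{Hom}(A(J),M)$, which is finite. If $\det Q=0$, there would be a nonzero integer vector $w$ with $Qw=0$, and we may take $w$ primitive. Then $wx$, $x\in M$, would all be solutions. They are distinct for distinct $x$, because $x$ is an integer combination of the coordinates of $wx$. Since $M$ is infinite, this is a contradiction.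

**Step 5: $Q$ is onto.** This is where divisibility is used. Given $v\in M^m$, choose $u\in M^m$ with $\det(Q)\,u=v$. Then $Q(\mathrm{adj}(Q)u)=\det(Q)\,u=v$. So the system of Step 3 has a solution and $\Phi$ is onto.

**Step 6: dualizing.** We have an exact sequence $0\to\mathrm{Col}_M(D)\to\mathrm{Col}_M(K)\to\mathrm{Hom}(A(J),M)\to0$. Dividing the first two groups by the constants gives
$$0\to\widehat{A(J)}\to\widehat{A(K)}\to\widehat{A(J)}\to0.$$
All these groups are finite of odd order, because $J$ and $K$ are knots. Applying $\mathrm{Hom}(\cdot,M)$ gives the theorem. $\square$

In particular $\det(K)=\det(J)^2$, which recovers Lamm's result that $J\sim J'$ implies $\det J=\det J'$. The bounds (3) follow as well. The quotient $A(J)$ of $A(K)$ gives $r_p(A(J))\le r_p(A(K))$, the extension gives $r_p(A(K))\le 2r_p(A(J))$, and (2) turns these into (3).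

Lemma 5 shows that the extension need not split: $\mathbb Z_{q^2}$ is an extension of $\mathbb Z_q$ by $\mathbb Z_q$.

## 5. Ranks and exponents of symmetrically related knots

Let $e(J)$ be the exponent of $A(J)$. If $J\sim J'$, then one group $H=A(K)$ is an extension of $A(J)$ by itself and also an extension of $A(J')$ by itself. The second description bounds the size of $H$, and the first makes $A(J)$ a quotient of $H$.

For exponents this is short. Put $e'=e(J')$. Then $e'H$ maps to $e'A(J')=0$ in the quotient, so it lies in the subgroup $A(J')$, which is killed by $e'$. So $(e')^2H=0$, and the quotient $A(J)$ of $H$ is killed by $(e')^2$. The following theorem is a refinement that also counts generators. Recall that $r_p(p^jG)$ is the number of cyclic summands of order greater than $p^j$ in the $p$-part of $G$. For $G=\mathbb Z_{27}\oplus\mathbb Z_3$ and $p=3$ it is $2,1,1,0$ for $j=0,1,2,3$.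

**Theorem 7 (obstruction).** Let $J\sim J'$, $A=A(J)$, $A'=A(J')$. Then for all integers $N,L\ge1$ and all primes $p$,
$$r_p(NL\,A)\le r_p(NA')+r_p(LA'). \tag{7}$$
In particular $e(J)\mid e(J')^2$ and, by symmetry, $e(J')\mid e(J)^2$.

*Proof.* Let $K$ be a common symmetric union and $H=A(K)$. Theorem 6 for $J'$ gives an exact sequence $A'\xrightarrow{\iota}H\xrightarrow{\pi}A'\to0$, and Theorem 6 for $J$ gives a surjection $H\to A$. Replace all groups by their $p$-parts. This keeps exactness, commutes with multiplication by integers, and does not change $r_p$.

**Step 1: generators of $NH$.** Let $X=NH$, so $\pi(X)=NA'$. Put $r=r_p(NA')$ and choose $x_1,\dots,x_r\in X$ whose images generate $NA'$. Since $\ker\pi=\iota A'$,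
$$X=\langle x_1,\dots,x_r\rangle+(X\cap\iota A').$$

**Step 2: generators of $NLH$.** Multiplying by $L$,
$$NLH=LX=\langle Lx_1,\dots,Lx_r\rangle+L(X\cap\iota A').$$
The last group lies in $\iota(LA')$, so it is a subgroup of a quotient of $LA'$. Subgroups and quotients of a finite abelian $p$-group need no more generators than the group. So $L(X\cap\iota A')$ needs at most $r_p(LA')$ generators, and $r_p(NLH)\le r_p(NA')+r_p(LA')$.

**Step 3: passing to $A$.** The surjection $H\to A$ maps $NLH$ onto $NLA$, so $r_p(NLA)\le r_p(NLH)$. This proves (7).

For the last claim take $N=L=e(J')$. The right side of (7) is $0$ for every $p$, so $e(J')^2A=0$. $\square$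

**Remark 8.** Suppose $J\sim J'$ and the $p$-parts of $A(J)$ and $A(J')$ have types $\mu$ and $\nu$. That is, they are the sums of the $\mathbb Z_{p^{\mu_i}}$ and of the $\mathbb Z_{p^{\nu_i}}$, with $\mu_1\ge\mu_2\ge\cdots$ and $\nu_1\ge\nu_2\ge\cdots$ (extended by zeros). Exchange the roles of $J,J'$ in (7) and take $N=L=p^{\mu_i}$. The right side is twice the number of parts of $\mu$ larger than $\mu_i$, so it is at most $2(i-1)$. The left side is the number of parts of $\nu$ larger than $2\mu_i$. Hence $\nu_{2i-1}\le2\mu_i$ for all $i$. The full group-theoretic consequence of Theorem 6 is this. There is a partition $\lambda$, the type of the $p$-part of $A(K)$, for which the Littlewood–Richardson coefficients $c^\lambda_{\mu\mu}$ and $c^\lambda_{\nu\nu}$ are both nonzero. This follows from the theorem of Hall and Klein (Macdonald, *Symmetric Functions and Hall Polynomials*, Ch. II, (4.3)). Neither statement is used below.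

## 6. The pair with determinant $3^8$

We now look for groups of equal order and equal ranks that violate the exponent condition. The pair $\mathbb Z_{27}\oplus\mathbb Z_3$, $\mathbb Z_9^2$ from Section 1 does not, since $27\mid 81=9^2$ and $9\mid 27^2$. To find a pair that does, consider two $p$-groups of order $p^n$ and rank $r$ whose largest cyclic summands have orders $p^a$ and $p^b$, with $a>2b$. The first group gives $n\ge a+(r-1)\ge 2b+r$, and the second gives $n\le br$. So $2b\le(b-1)r$. Thus $b\ge2$. If $b=2$, then $r\ge4$ and $n\ge8$. If $b\ge3$, then $r\ge 2b/(b-1)>2$, so $r\ge3$ and $n\ge9$. The first possibility is $n=8$, $b=2$. There $r=4$, because $4+r\le n=8$. So the second group has all four parts equal to $2$. Also $5\le a\le n-(r-1)=5$, so the first group has parts $5,1,1,1$. This says only where the exponent condition starts to be violated. We do not claim that $3^8$ is the smallest determinant that answers the question.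

**Theorem 9.** There exist knots $J,J'$ with $\det J=\det J'$ and $\mathrm{col}_p(J)=\mathrm{col}_p(J')$ for all primes $p$ that are not symmetrically related, for example
$$J=T(2,243)\#T(2,3)\#T(2,3)\#T(2,3),\qquad J'=T(2,9)\#T(2,9)\#T(2,9)\#T(2,9).$$

*Proof.* We have $A(J)\cong\mathbb Z_{3^5}\oplus\mathbb Z_3^3$ and $A(J')\cong\mathbb Z_9^4$. Both have order $3^8$, so $\det J=\det J'=6561$. Both have $3$-rank $4$, so $\mathrm{col}_3=3^5$ for both by (2). For $p\ne3$ both have $p$-rank $0$, so $\mathrm{col}_p=p$ for both. But $e(J)=3^5$ does not divide $e(J')^2=3^4$. By Theorem 7, $J\not\sim J'$. $\square$

So the answer to the question is yes. Our methods say nothing about pairs with $A(J)\cong A(J')$.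

## 7. Families with exponents $p^3,p^9,p^{27},\dots$

To get many knots that are pairwise unrelated, we spread the exponents so that each is larger than the square of the one before, while keeping order and rank fixed.

**Theorem 10 (large families).** For every odd prime $p$ and $n\ge2$ there are $n$ knots with the same determinant and the same $\mathrm{col}_\ell$ for all primes $\ell$, no two of which are symmetrically related.

*Proof.* Let $r=(3^n-1)/2$ and $1\le j\le n$.

**Step 1: a partition.** We claim that $3r$ is a sum of exactly $r$ positive integers with largest part $3^j$. Set aside one part $3^j$. The remaining $r-1$ parts must lie in $[1,3^j]$ and add up to $3r-3^j$. Such parts exist if and only if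
$$r-1\le 3r-3^j\le(r-1)3^j.$$
The left inequality says $3^j\le2r+1=3^n$, which holds. The right one says $3r\le r\,3^j$, which holds because $j\ge1$.

**Step 2: the knots.** Let $J_j$ be the connected sum of the knots $T(2,p^m)$, where $m$ runs over the parts of this partition. Then $A(J_j)$ is the direct sum of the $\mathbb Z_{p^m}$. It has order $p^{3r}$, $p$-rank $r$, and $\ell$-rank $0$ for $\ell\ne p$, independently of $j$. So all $\det$ and all $\mathrm{col}_\ell$ agree.

**Step 3: the obstruction.** We have $e(J_j)=p^{3^j}$. For $i<j$, $3^j\ge3\cdot3^i>2\cdot3^i$, so $e(J_j)\nmid e(J_i)^2$, and $J_i\not\sim J_j$ by Theorem 7. $\square$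

## 8. Adding symmetric unions along the axis

Next we show that the exponent bound of Theorem 7 can be attained. This needs a supply of pairs that are symmetrically related, which we build by adding presentations along a common axis.

**Lemma 11.** Let $K_1,K_2$ be oriented knots with symmetric union presentations with partial knots $J_1,J_2$. Then $K_1\#K_2$ has a symmetric union presentation whose partial knot is a connected sum of $J_1$ with $J_2$ or with $-J_2$.

*Proof.* By Lemma 3 each presentation has a single $\infty$-disk, $B_0^1$ and $B_0^2$ respectively. Let $D_1,D_2$ be the right halves, with cut arcs $a_0^1,a_0^2$.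

**Step 1: moving the $\infty$-disks to the end of the axis.** We want $B_0^1$ to be the lowest disk of the first presentation and $B_0^2$ the highest disk of the second. Take coordinates in which the right side of $\ell$ is the upper half-plane in $\mathbb C$ and $\ell$ is the real line. For real $w_0$ the map $w\mapsto-1/(w-w_0)$ is an orientation-preserving Möbius transformation. It preserves the real line together with $\infty$, preserves each side of it, commutes with complex conjugation (which is the reflection in $\ell$), and sends $w_0$ to $\infty$. It takes round disks centered on $\ell$ and not containing $w_0$ to round disks centered on $\ell$. The diagram meets $\ell$ only inside the disks, so we may choose $w_0$ on $\ell$ just below $B_0^1$, and just above $B_0^2$ in the second case. Going up the axis from $w_0$, the first disk met is then $B_0^1$. In the second case, going down the axis from $w_0$, the first disk met is $B_0^2$. The map is isotopic to the identity through Möbius transformations of $S^2$. So it changes the diagram of $K_i$ and the diagram $D_i$ only by isotopy of $S^2$, and the knots stay the same. Up to symmetric isotopy in the disks, twist tangles remain twist tangles. Now place $K_1$ above $K_2$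 along the same axis, separated by a horizontal line.

**Step 2: matching orientations.** Let $e_1$ be the lower arc of the $\infty$-tangle in $B_0^1$ and $e_2$ the upper arc of the $\infty$-tangle in $B_0^2$. We want $e_1$ and $e_2$ to cross $\ell$ in opposite directions. If they do not, rotate $K_2$ in space by $\pi$ about $\ell$. This reflects its diagram in $\ell$ and switches all crossings. The result again represents $K_2$. The reflection of $D_2^*$ is $D_2$, so the new right half is $D_2$ with all crossings switched, a diagram of $-J_2$. The left half is its mirror image, and the disks are in the same places, again with an $\infty$-tangle in $B_0^2$ and twist tangles in the others. So this is a symmetric union presentation of $K_2$ with partial knot $-J_2$, and the direction of $e_2$ has been reversed. From now on $D_2$ denotes the right half after this adjustment, a diagram of $\pm J_2$.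

**Step 3: the connected sum.** The segment of $\ell$ from $e_1$ down to $e_2$ meets the diagram only in its endpoints. Band surgery along it respects orientations by Step 2 and yields a diagram of $K_1\#K_2$. On the right side, the lower end of $D_1$ (cut at $a_0^1$) is now joined by a vertical strand $v$ to the upper end of $D_2$ (cut at $a_0^2$), and on the left side there is the mirror strand $v^*$. The upper end of $D_1$ and the lower end of $D_2$ are still joined by horizontal arcs across $\ell$ to their mirror images.

**Step 4: reading it as a symmetric union.** Let $D$ be the diagram obtained by joining these two remaining ends, the upper end of $D_1$ and the lower end of $D_2$, by a vertical arc $a_0$ between $\ell$ and $v$. The parts $D_1$ and $D_2$ of $D$ are connected by the two parallel strands $a_0$ and $v$, so $D$ is a diagram of a connected sum of $J_1$ and $\pm J_2$. Choose a disk $B_0$ centered on $\ell$, between the former $B_0^1$ and $B_0^2$, that meets only $a_0$ and $a_0^*$. Put the $\infty$-tangle in $B_0$ and keep all twist disks of both presentations. In the result, the upper end of $D_1$ runs down along $a_0$, crosses $\ell$ in $B_0$, and runs up to the upper end of $D_1^*$. The strip between $v^*$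 and $v$ contains nothing else there, so this arc can be slid up along $\ell$ to the upper horizontal arc of Step 3. In the same way the other arc can be slid down. So the result is the diagram of $K_1\#K_2$ from Step 3, up to planar isotopy, and it is presented as a symmetric union with partial diagram $D$. $\square$

**Lemma 12.** (a) If $R$ is a symmetric union with partial knot $P$, then $R\sim Q$ for some connected sum $Q$ of $P$ with $P$ or $-P$. (b) If $J\sim J'$ and $L\sim L'$, then some connected sum of $J$ and $\pm L$ is symmetrically related to some connected sum of $J'$ and $\pm L'$.

*Proof.* (a) The mirror double of $R$, that is, the presentation with $k=0$ and partial knot $R$, represents a knot $N$ that is an oriented connected sum of $R$ and $-R$ with suitable orientations. We look for a second presentation of $N$. Reflect the given presentation of $R$ in $\ell$. The result presents $-R$. Its right half is the reflection of $D^*$, which is $D$ again, and its twist numbers are negated. So $-R$ also has a presentation with partial knot $P$. Apply Lemma 11 to $R$ and $-R$, with the orientations for which the connected sum is $N$. It gives a presentation of $N$ whose partial knot $Q$ is a connected sum of $P$ and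 $\pm P$. Hence $R\sim Q$ through $N$.

(b) Let $K$ realize $J\sim J'$ and let $N$ realize $L\sim L'$. Fix orientations of $K$ and $N$ and apply Lemma 11 to $K\#N$ twice. Using the presentations with partial knots $J$ and $L$, we get partial knot a connected sum of $J$ and $\pm L$. Using those with $J'$ and $L'$, we get a connected sum of $J'$ and $\pm L'$. Both present the same knot $K\#N$, which is ribbon because it is a symmetric union. $\square$

By Lemma 5 and Lemma 12(a), for each odd $q\ge3$ we have $R_q\sim Q_q$, where $Q_q$ is a connected sum of two knots $\pm T(2,q)$. Thus
$$R_q\sim Q_q,\qquad A(R_q)\cong\mathbb Z_{q^2},\qquad A(Q_q)\cong\mathbb Z_q^2. \tag{8}$$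
So the conclusion $A(J)\cong A(J')$ of Proposition 2 fails once twists are allowed. For $q=3$ we have $\mathrm{col}_3(R_3)=9$ and $\mathrm{col}_3(Q_3)=27$, so symmetrically related knots need not have equal $\mathrm{col}_p$. Also, (7) with $N=L=1$, $p=3$, $J=Q_3$, $J'=R_3$ reads $2\le1+1$, so the rank case of (7) is sharp.

## 9. The exponent bound is attained

In (8) the exponents are $q^2$ and $q$, so the exponent bound is attained, but the ranks differ. We repair the ranks by adding a pair of type (8) in the opposite direction.

**Theorem 13 (sharpness of the exponent bound, even with equal $\det$ and $\mathrm{col}_p$).** For every odd prime $p$ and $k\ge2$ there are knots $J_1,J_2,J'$, all with determinant $p^{2k+4}$ and with equal $\mathrm{col}_\ell$ for all primes $\ell$, such that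
$$e(J')=p^k,\qquad e(J_1)=p^{2k},\ J_1\sim J',\qquad e(J_2)=p^{2k+1},\ J_2\not\sim J'.$$

*Proof.* **Step 1: the related pair.** Consider the three relations
$$R_{p^k}\sim Q_{p^k},\qquad T(2,p^2)\sim T(2,p^2),\qquad Q_p\sim R_p.$$
The outer two are (8), and the middle one holds because every knot is symmetrically related to itself. Apply Lemma 12(b) to the first two, and then to the result and the third. This gives $J_1\sim J'$, where $J_1$ is a connected sum of $R_{p^k}$, $\pm T(2,p^2)$, $\pm Q_p$, and $J'$ is a connected sum of $Q_{p^k}$, $\pm T(2,p^2)$, $\pm R_p$. Mirror images do not change $A$, so
$$A(J_1)\cong\mathbb Z_{p^{2k}}\oplus\mathbb Z_{p^2}\oplus\mathbb Z_p^2,\qquad A(J')\cong\mathbb Z_{p^k}^2\oplus\mathbb Z_{p^2}^2.$$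

**Step 2: the unrelated knot.** Let $J_2=T(2,p^{2k+1})\#3\,T(2,p)$, so $A(J_2)\cong\mathbb Z_{p^{2k+1}}\oplus\mathbb Z_p^3$.

**Step 3: comparison.** The orders are $p^{2k+2+2}$, $p^{2k+4}$ and $p^{2k+1+3}$, all equal to $p^{2k+4}$. All three groups have $p$-rank $4$ and $\ell$-rank $0$ for $\ell\ne p$. By (2) the determinants and all $\mathrm{col}_\ell$ agree. Since $k\ge2$, $e(J')=p^k$. Moreover $e(J_1)=p^{2k}=e(J')^2$, while $e(J_2)=p^{2k+1}\nmid e(J')^2$. By Theorem 7, $J_2\not\sim J'$. $\square$
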